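# Unlabelled bridge-addable graph classes whose fragments do not stay bounded

Graphs here are finite and simple and have at least one vertex, and every class of graphs is closed under isomorphism. A *bridge* of a graph is an edge that lies on no cycle; equivalently, an edge whose deletion increases the number of components. A graph on $n$ vertices has at most $n-1$ bridges, because its bridges form a forest.

## Labelled classes: on average fewer than two vertices outside the largest component

**Definition (bridge-addable).** A class $\mathcal A$ is *bridge-addable* if, whenever $G\in\mathcal A$ has vertices $u,v$ in distinct components, the graph $G+uv$ obtained by adding the edge $uv$ is also in $\mathcal A$.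

The new edge is always a bridge of $G+uv$, hence the name. Forests form a bridge-addable class, since joining two components of a forest creates no cycle. The graphs of maximum degree at most $2$ do not: joining the middle vertex of a three-vertex path to an isolated vertex creates a vertex of degree $3$.

**Definition (fragment size).** The *fragment size* $\mathrm{frag}(G)$ is the number of vertices of $G$ minus the largest number of vertices in a component.

Thus $\mathrm{frag}(G)=0$ exactly when $G$ is connected, and a $5$-cycle together with an isolated vertex has fragment size $1$.

Let $\mathcal A_n$ be the set of graphs in $\mathcal A$ on the vertex set $\{1,\dots,n\}$. If we choose a graph uniformly from this set of labelled graphs, bridge-addability alone keeps the fragment small.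

**Proposition 1.** If $\mathcal A$ is bridge-addable, $\mathcal A_n\ne\emptyset$, and $R_n$ is uniform on $\mathcal A_n$, then $\mathbb E[\mathrm{frag}(R_n)]\le \frac{2(n-1)}{n}<2$.

**Step 1: many places to add a bridge.** We bound below the number of pairs of vertices in distinct components. If the components of $G$ have sizes $n_1\ge n_2\ge\cdots$, this number is
$$\tfrac12\sum_i n_i(n-n_i)\ \ge\ \tfrac12\sum_i n_i(n-n_1)=\tfrac n2\,\mathrm{frag}(G). \tag{1}$$

**Step 2: few places to remove one.** We count the pairs $(G,\{u,v\})$ with $G\in\mathcal A_n$ and $u,v$ in distinct components of $G$. The map $(G,\{u,v\})\mapsto(G+uv,uv)$ is injective, because deleting the marked edge recovers $G$. Its values are pairs (graph in $\mathcal A_n$, bridge of that graph), and there are at most $(n-1)|\mathcal A_n|$ of those. With (1),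
$$\tfrac n2\sum_{G\in\mathcal A_n}\mathrm{frag}(G)\le (n-1)|\mathcal A_n|.$$
Dividing by $\frac n2|\mathcal A_n|$ gives the proposition. $\square$

What changes if we forget the labels?

## Without labels, pairs of vertices become orbits of pairs

Let $\tilde{\mathcal A}_n$ be the set of isomorphism classes of graphs in $\mathcal A_n$, and write $\tilde R_n\in_u\tilde{\mathcal A}$ when $\tilde R_n$ is chosen uniformly from $\tilde{\mathcal A}_n$. We consider only those $n$ with $\tilde{\mathcal A}_n\neq\emptyset$.

Take forests with $n=3$. There are seven labelled forests: one empty graph (fragment size $2$), three with a single edge (fragment size $1$), and three paths (fragment size $0$). The labelled mean is $5/7$. There are three unlabelled ones, with fragment sizes $2,1,0$, so the unlabelled mean is $1$. A labelled count gives a graph $G$ the weight $n!/|\mathrm{Aut}(G)|$, an unlabelled count gives it weight $1$, and so symmetric graphs gain.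

Let us rerun the proof of Proposition 1 for isomorphism classes. The *orbits of $G$* are the orbits of $\mathrm{Aut}(G)$ on $V(G)$: a cycle has one orbit, the path on three vertices has two. In the same way $\mathrm{Aut}(G)$ acts on pairs of vertices and on bridges. Two pairs $\{u,v\}$ in the same orbit give isomorphic graphs $G+uv$, so the pairs must now be counted up to automorphism. This is what survives.

**Theorem 2.** Let $\mathcal A$ be bridge-addable, $\tilde{\mathcal A}_n\neq\emptyset$ and $\tilde R_n\in_u\tilde{\mathcal A}$. Let $x(G)$ be the number of $\mathrm{Aut}(G)$-orbits on pairs $\{u,v\}$ of vertices in distinct components of $G$, and $\beta(G)$ the number of $\mathrm{Aut}(G)$-orbits on bridges of $G$. Then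
$$\mathbb E[x(\tilde R_n)]\le\mathbb E[\beta(\tilde R_n)]\le n-1\qquad\text{and}\qquad \mathbb E\left[\frac{\mathrm{frag}(\tilde R_n)}{|\mathrm{Aut}(\tilde R_n)|}\right]\le\frac{2(n-1)}n<2 .$$

**Step 1: the injection, on isomorphism classes.** This step proves the first statement. Call $(G,\{u,v\})$ and $(G',\{u',v'\})$ isomorphic if some isomorphism $G\to G'$ takes $\{u,v\}$ to $\{u',v'\}$. Then $\sum_{G\in\tilde{\mathcal A}_n}x(G)$ is the number of isomorphism classes of pairs $(G,\{u,v\})$ with $G\in\mathcal A_n$ and $u,v$ in distinct components. The map $(G,\{u,v\})\mapsto(G+uv,uv)$ is well defined on isomorphism classes. It is injective on them: an isomorphism $G+uv\to G'+u'v'$ that takes the edge $uv$ to the edge $u'v'$ is also an isomorphism $G\to G'$ taking $\{u,v\}$ to $\{u',v'\}$. The values are isomorphism classes of pairs (graph in $\mathcal A_n$, bridge of it), and there are $\sum_{G\in\tilde{\mathcal A}_n}\beta(G)$ of these. So $\sum x(G)\le\sum\beta(G)$. Since $\beta(G)\le n-1$, dividing by $|\tilde{\mathcal A}_n|$ gives the first statement.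

**Step 2: from orbits back to fragments.** This step proves the second statement. Each orbit has at most $|\mathrm{Aut}(G)|$ elements, so by (1)
$$x(G)\ \ge\ \frac n2\cdot\frac{\mathrm{frag}(G)}{|\mathrm{Aut}(G)|}.$$
Take expectations and use $\mathbb E[x(\tilde R_n)]\le n-1$. $\square$

For forests with $n=3$, the values of $x$ on the empty graph, the single edge and the path are $1,1,0$, and those of $\beta$ are $0,1,1$; both sums are $2$.

The labelled proof therefore stops at one place: $x(G)$ may be far smaller than the number of cross pairs, and then a small $x(G)$ says nothing about $\mathrm{frag}(G)$. Here is a case where this happens. Fix $k\ge3$ and let $\mathcal A$ be the class of graphs in which deleting all bridges leaves a disjoint union of cycles of length exactly $k$. Let $n=2k$. Deleting the bridges leaves two copies of $C_k$. Every bridge joins the two copies, since an edge inside a component of the remaining graph lies on a cycle. There is at most one bridge, since two edges between the copies would lie on a common cycle. All ways to place one bridge are equivalent under rotations. So there are exactly two unlabelled graphs, $C_k\cup C_k$ and its connected version, and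
$$\mathbb P(\tilde R_{2k}\text{ is connected})=\tfrac12,\qquad \mathbb E[\mathrm{frag}(\tilde R_{2k})]=\tfrac k2=\tfrac n4 .$$
In $C_k\cup C_k$ there are $k^2$ cross pairs but only one orbit of them.

Hence no bound holds uniformly over all classes and all $n$. But for each $k$ the computation concerns a single value of $n$, and says nothing about large $n$ in that class.

**Definition (decomposable).** A class is *decomposable* when a graph is in the class if and only if each of its components is.

Forests and the cycle classes above are decomposable. The class of all connected graphs is bridge-addable (vacuously) but not decomposable. Colin McDiarmid's paper "Connectivity for an unlabelled bridge-addable graph class", arXiv:2001.05256 (2020), is the source of the following conjecture.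

**Conjecture.** There is a constant $c$ such that, for each graph class $\mathcal A$ which is bridge-addable and decomposable, for $\tilde R_n\in_u\tilde{\mathcal A}$,
$$\limsup_{n\to\infty}\mathbb E[\mathrm{frag}(\tilde R_n)]\le c .$$

Here $\tilde{\mathcal A}_n\ne\emptyset$ for infinitely many $n$, and the limsup runs over those $n$. We shall prove that the conjecture is false, in the following strong form.

**Theorem 3.** Let $\omega:\mathbb N\to(0,\infty)$ satisfy $\omega(n)\to\infty$. Let $\mathcal B$ be any bridge-addable, decomposable class for which there is $\Lambda\ge1$ with $|\tilde{\mathcal B}_n|\le\Lambda^n$ for all $n\ge1$. Then there is a bridge-addable, decomposable class $\mathcal A\supseteq\mathcal B$ such that, for infinitely many $n$,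
$$\mathbb E[\mathrm{frag}(\tilde R_n)]\ \ge\ \frac n{\omega(n)}\qquad(\tilde R_n\in_u\tilde{\mathcal A}).$$
If moreover $\mathcal B$ is closed under deleting bridges, then so is $\mathcal A$.

## Classes built from pieces joined by bridges

To build bridge-addable classes we choose the pieces and let bridges join them freely.

**Definition (generated class).** For a class $\mathcal P$ of connected graphs, $\langle\mathcal P\rangle$ is the class of graphs $G$ that have a set $F$ of bridges such that every component of $G-F$ is in $\mathcal P$. Such an $F$ is called *valid*, and the components of $G-F$ are its *pieces*.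

With $\mathcal P=\{K_1\}$ we get the forests. With $\mathcal P=\{C_k\}$ we get the cycle class above; there $F$ must be the set of all bridges, since cycles contain none. In general $F$ is not unique: with $\mathcal P=\{K_1,K_2\}$ the graph $K_2$ has the valid sets $\emptyset$ and its single edge.

**Lemma 4.** $\langle\mathcal P\rangle$ is bridge-addable and decomposable.

**Proof.** Let $F$ be valid for $G$, and let $u,v$ lie in distinct components of $G$. The new edge lies on no cycle of $G+uv$, so the cycles of $G+uv$ are exactly those of $G$. Hence $F\cup\{uv\}$ is a set of bridges of $G+uv$. Also $(G+uv)-(F\cup\{uv\})=G-F$, so $F\cup\{uv\}$ is valid for $G+uv$. For decomposability, restrict a valid set to each component in one direction, and take the union of valid sets of the components in the other. $\square$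

## Cycles are too few, asymmetric graphs are too asymmetric

The cycle example suggests using cycles of infinitely many lengths, to obtain infinitely many bad values of $n$ in one class. Take $k_1<k_2<\cdots$ and $\mathcal A=\langle\{K_1,C_{k_1},C_{k_2},\dots\}\rangle$, and look at $n=2k_j$. The graph $C_{k_j}\cup C_{k_j}$ is there, and there is only one way to join its components. But $\tilde{\mathcal A}_n$ also contains all trees, and there are exponentially many of them.

To check this, let $n\ge7$, $\ell=\lfloor(n-4)/3\rfloor$ and $t=n-4-3\ell\in\{0,1,2\}$. Take a path $p_1,\dots,p_\ell$. At each $p_i$ hang either two leaves or one path with two vertices, and attach $4+t$ further leaves to $p_1$. The tree has $3\ell+4+t=n$ vertices. The vertex $p_1$ is the only one of degree at least $5$. Among the branches at $p_i$ that lead away from $p_{i-1}$ (all branches, if $i=1$), the one containing $p_{i+1}$ is the only one with at least three vertices. So from the isomorphism type we can walk along $p_1,p_2,\dots$ and read off every choice. This gives $2^\ell$ non-isomorphic trees. The graph $C_{k_j}\cup C_{k_j}$ therefore contributes to $\mathbb E[\mathrm{frag}(\tilde R_n)]$ at most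
$$\frac n2\cdot2^{-\lfloor(n-4)/3\rfloor}\to0 .$$
One symmetric graph per size is too few: graphs made of small pieces swamp it.

So at each chosen size $m$ we should add a family $\mathcal S$ of $N$ connected bridgeless graphs, with $N$ so large that graphs consisting of two members of $\mathcal S$ dominate at $n=2m$. Size alone is not sufficient either. Suppose $N\ge2$ and the members of $\mathcal S$ are pairwise non-isomorphic and have only the trivial automorphism. There are $\binom{N+1}2$ disjoint unions of two members. Join distinct $B_1,B_2\in\mathcal S$ by an edge $uv$ with $u\in B_1$, $v\in B_2$. The edge $uv$ is the only bridge of the result. An isomorphism between two graphs made in this way from $B_1,B_2$ takes bridge to bridge. Since $B_1\not\cong B_2$, it takes $B_1$ to $B_1$ and $B_2$ to $B_2$, and so it is the identity on each. Hence the $m^2$ choices of $(u,v)$ give $m^2$ different unlabelled graphs. The disjoint unions have share at most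
$$\binom{N+1}2\Big/\,m^2\binom N2=\frac{N+1}{(N-1)m^2}\le\frac3{m^2},$$
and as each has fragment size $m$, they contribute at most $3/m$ to the expected fragment size.

The two computations say what to look for. If each member of $\mathcal S$ has at most $r$ orbits, then two members can be joined in at most $r^2$ inequivalent ways. The disjoint unions then keep a share of about $1/r^2$ among the graphs made from two members, and contribute about $m/r^2$. So we want $r^2$ small compared with $m$, and at the same time $N^2$ large compared with the number of graphs on $2m$ vertices that use smaller pieces, a number which is exponential in $m$. It is enough to have, for each fixed $r$, families of size $2^{cm}$ whose rate $c$ grows with $r$.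

## Layers of cycles: many bridgeless graphs with at most $r$ orbits

Prescribe one automorphism $\sigma$ with $r$ cycles of length $q$, so that there are at most $r$ orbits, and choose everything else freely. Between two layers of $q$ vertices there are $q$ binary choices that $\sigma$ leaves free, so $r$ layers give about $q\binom r2=m(r-1)/2$ free bits. The rate is $(r-1)/2$, as large as we like.

**Lemma 5.** Let $r\ge2$, $q\ge3$, $m=qr$. There is a set $\mathcal S(q,r)$ of pairwise non-isomorphic connected bridgeless graphs on $m$ vertices, each with at most $r$ orbits, with
$$|\mathcal S(q,r)|\ \ge\ \frac{2^{qr(r-1)/2-(r-1)}}{q^r\,r!}. \tag{2}$$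
Consequently, for fixed $r$ and all sufficiently large $q$, $|\mathcal S(q,r)|\ge2^{m(r-1)/4}$.

**Step 1: the graphs.** We define them and count their descriptions. Let $V=\mathbb Z_q\times\{1,\dots,r\}$ and $\sigma(x,a)=(x+1,a)$. For a family $T=(T_{ab})_{1\le a<b\le r}$ of subsets of $\mathbb Z_q$ with $0\in T_{a,a+1}$ for $1\le a<r$, let $G_T$ be the graph on $V$ with edges

* $(x,a)(x+1,a)$ for all $x,a$, and
* $(x,a)(x+t,b)$ for all $x$, all $a<b$ and all $t\in T_{ab}$.

There are $\binom r2$ subsets to choose, and $r-1$ of them must contain $0$, so there are $2^{qr(r-1)/2-(r-1)}$ families. Different families give different graphs on $V$, since $T_{ab}$ is the set of $t$ for which $(0,a)(t,b)$ is an edge.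

**Step 2: the required properties.** We check orbits, connectedness and bridges. By construction $\sigma\in\mathrm{Aut}(G_T)$, and the powers of $\sigma$ move any vertex to any other vertex of its layer, so there are at most $r$ orbits. Each layer is a cycle of length $q$, and layers $a$ and $a+1$ are joined because $0\in T_{a,a+1}$; so $G_T$ is connected. A layer edge lies on its $q$-cycle. If $(x,a)(y,b)$ is a cross edge then so is its image $(x+1,a)(y+1,b)$ under $\sigma$, and the edge lies on the 4-cycle $(x,a),(y,b),(y+1,b),(x+1,a)$. So $G_T$ has no bridges.

**Step 3: few families give the same isomorphism type.** Fix $T$, write $G=G_T$, and let $\Pi$ be the set of permutations $\pi$ of $V$ such that $\pi(G)=G_{T'}$ for some family $T'$. We estimate $|\Pi|$ in two ways. If $\pi\in\Pi$ then $\sigma\in\mathrm{Aut}(\pi(G))$, and so $\pi^{-1}\sigma\pi\in\mathrm{Aut}(G)$. This gives a map $\Pi\to\mathrm{Aut}(G)$, $\pi\mapsto\pi^{-1}\sigma\pi$. If $\pi_1^{-1}\sigma\pi_1=\pi_2^{-1}\sigma\pi_2$, multiply by $\pi_2$ on the left and by $\pi_1^{-1}$ on the right to get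
$$(\pi_2\pi_1^{-1})\,\sigma=\sigma\,(\pi_2\pi_1^{-1}),$$
so $\pi_2\pi_1^{-1}$ lies in the centralizer of $\sigma$. A permutation commuting with $\sigma$ permutes the $r$ cycles of $\sigma$ and is determined by the images of $(0,1),\dots,(0,r)$. There are $r!$ ways to permute the cycles and $q$ choices for each image inside its cycle, and every such choice extends to a permutation that commutes with $\sigma$. The centralizer has order $q^rr!$. So each element of $\mathrm{Aut}(G)$ has at most $q^rr!$ preimages, and
$$|\Pi|\le|\mathrm{Aut}(G)|\,q^rr! .$$
On the other hand, each $T'$ with $G_{T'}\cong G$ accounts for exactly $|\mathrm{Aut}(G)|$ elements of $\Pi$, since the isomorphisms from $G$ to $G_{T'}$ form a coset of $\mathrm{Aut}(G)$, and different $T'$ account for different elements. So at most $q^rr!$ families $T'$ give a graph isomorphic to $G$. Choosing one graph from each isomorphism type gives $\mathcal S(q,r)$ and the bound (2).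

**Step 4: the simplified bound.** By (2), $\log_2|\mathcal S(q,r)|\ge\frac{m(r-1)}2-(r-1)-r\log_2q-\log_2r!$. For fixed $r$, $\frac{m(r-1)}4=\frac{qr(r-1)}4$ grows linearly in $q$, and the subtracted terms grow only like $\log q$. So the right-hand side is at least $\frac{m(r-1)}4$ for all large $q$. $\square$

For $q=3$, $r=2$ the four sets $T_{12}=\{0\},\{0,1\},\{0,2\},\{0,1,2\}$ give the triangular prism, the octahedron twice (the complement of the graph is a perfect matching in both cases), and $K_6$. So four families give three types. The bound (2) is only $2/9$ here; it becomes useful for large $q$.

## Encoding a graph by its pieces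

Next we need an upper bound for the number of graphs made of given pieces. A *composition* of $n$ is an ordered sequence of positive integers with sum $n$.

**Lemma 6.** Every $G\in\langle\mathcal P\rangle$ on $n$ vertices, together with a valid $F$ giving $k$ pieces, is determined up to isomorphism by the following data: a composition $(s_1,\dots,s_k)$ of $n$; for each $i$, an isomorphism type of a graph in $\mathcal P$ on $s_i$ vertices; for each $i$, a number $e_i\in\{1,\dots,s_i\}$; and a sequence of $n$ non-negative integers with sum at most $n-1$.

**Step 1: the forest of pieces.** We find the structure that the code records. An edge of $F$ joins two different pieces; if both ends lay in one piece, the edge would lie on a cycle. Contracting each piece to a point turns $F$ into a graph on the pieces without cycles or parallel edges, since either would produce a cycle of $G$ through an edge of $F$. So $F$ becomes the edge set of a forest. Choose a root piece in each of its trees.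

**Step 2: writing the code.** For each isomorphism type in $\mathcal P$ fix a reference copy with vertices numbered $1,\dots,s$, and identify each piece with its reference copy by some isomorphism. List the pieces in depth-first preorder, tree by tree: on visiting a piece, run through its vertices in the order $1,\dots,s$, and at each vertex $w$ visit recursively, in some order, the child pieces attached at $w$. Let $s_i$ be the size of the $i$-th piece, and record its type. If the $i$-th piece is not a root, let $e_i$ be the number of its end of the edge to its parent; for a root put $e_i=1$. For each vertex $w$, taken in the order of the list, record the number $d(w)$ of child edges at $w$. The numbers $d(w)$ have sum at most $k-1\le n-1$.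

**Step 3: reading the code.** We rebuild $G$. Use a recursive procedure: take the next unused index $i$ and put down the reference copy of the $i$-th type. Then for $w=1,\dots,s_i$ in turn, do the following $d(w)$ times, where $d(w)$ is the entry in position $s_1+\dots+s_{i-1}+w$ of the integer sequence: call the procedure again, and join $w$ to the vertex numbered $e_{i'}$ of the piece whose index $i'$ the call took first. Start the procedure at the top level as long as unused indices remain; each such start is a new root. This retraces the preorder and yields a graph isomorphic to $G$, with its set $F$. $\square$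

For example, let $\mathcal P=\{K_1,C_3\}$ and let $G$ be a triangle with one pendant edge, $F$ consisting of that edge and the triangle being the root. If the vertex of attachment has number $2$, the code is: composition $(3,1)$, types $C_3,K_1$, $e=(1,1)$, sequence $(0,1,0,0)$. A graph may have many codes. For an upper bound we only need that a code determines the graph.

Now count the codes. There are $2^{n-1}\le2^n$ compositions. Given one, there are $\prod_i s_i\le\prod_i2^{s_i}=2^n$ choices of $(e_i)$. There are $\binom{2n-1}n\le4^n$ sequences of $n$ non-negative integers with sum at most $n-1$. So
$$\text{apart from the choice of the types of the pieces, there are at most }16^n\text{ possibilities.} \tag{3}$$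

## Choosing the rate, then the number of layers, then their length

We now construct the class of Theorem 3. The order of choice matters. At stage $j$ a number $M_{j-1}$ bounding the growth of the existing pieces is given. We first choose $r_j$, so large that the rate of Lemma 5 beats everything built from those pieces. Only then do we choose the layer length $q_j$, which makes $m_j=q_jr_j$ as large as we wish compared with $r_j^2$.

**Step 1: the recursion.** Let $\mathcal P_0$ be the class of connected graphs in $\mathcal B$, and let $M_0=\Lambda\ge1$ and $m_0=1$. By hypothesis $\mathcal P_0$ has at most $M_0^s$ isomorphism types on $s$ vertices, for every $s\ge1$. For $j=1,2,\dots$ suppose that we have $m_{j-1}$, and $\mathcal P_{j-1}$ with at most $M_{j-1}^s$ types on $s$ vertices for all $s\ge1$, where $M_{j-1}\ge1$. Choose $r_j\ge2$ with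
$$\frac{r_j-1}4\ \ge\ 11+2\log_2M_{j-1}. \tag{4}$$
Then choose $q_j\ge3$ so large that, with $m_j=q_jr_j$, $\mathcal S_j=\mathcal S(q_j,r_j)$ and $N_j=|\mathcal S_j|$,
$$N_j\ \ge\ 2^{m_j(r_j-1)/4}\ \ge\ \bigl(2^{11}M_{j-1}^2\bigr)^{m_j}, \tag{5}$$
$$m_j>2m_{j-1}, \tag{6}$$
$$\omega(2m_j)\ \ge\ 2(r_j^2+2). \tag{7}$$
All three hold for large $q_j$: the first inequality in (5) by Lemma 5 and the second by (4); (6) because $m_j\ge q_j$; and (7) because $\omega\to\infty$ while $r_j$ is already fixed. Let $\mathcal P_j$ be $\mathcal P_{j-1}$ together with all graphs isomorphic to members of $\mathcal S_j$, and let $M_j=M_{j-1}+N_j$.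

**Step 2: the recursion can continue.** We check that $\mathcal P_j$ has at most $M_j^s$ types on $s$ vertices for all $s\ge1$. For $s\ne m_j$ nothing was added, and $M_{j-1}^s\le M_j^s$. For $s=m_j$ the number is at most $M_{j-1}^{m_j}+N_j\le(M_{j-1}+N_j)^{m_j}=M_j^{m_j}$, since $N_j\ge1$.

**Step 3: the class.** Let $\mathcal P=\bigcup_j\mathcal P_j$ and $\mathcal A=\langle\mathcal P\rangle$. By Lemma 4, $\mathcal A$ is bridge-addable and decomposable. It contains $\mathcal B$: since $\mathcal B$ is decomposable, the components of a graph in $\mathcal B$ are connected graphs in $\mathcal B$, hence in $\mathcal P_0$, and $F=\emptyset$ is valid.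

**Step 4: closure under deleting bridges.** We prove the last sentence of Theorem 3. Assume that $\mathcal B$ is closed under deleting bridges. Let $G\in\mathcal A$ with valid $F$, and let $e$ be a bridge of $G$. Note that a bridge stays a bridge when other edges are deleted.

If $e\in F$, then $F\setminus\{e\}$ is a set of bridges of $G-e$, and $(G-e)-(F\setminus\{e\})=G-F$. So $F\setminus\{e\}$ is valid for $G-e$.

If $e\notin F$, then $e$ is an edge of some piece $Q$, and it is a bridge of $Q$. The graphs in the sets $\mathcal S_i$ are bridgeless, so $Q\in\mathcal P_0\subseteq\mathcal B$. By assumption $Q-e\in\mathcal B$, and by decomposability its components are in $\mathcal P_0$. The components of $(G-e)-F$ are these together with the pieces other than $Q$, and so $F$ is valid for $G-e$. Here the bridgelessness in Lemma 5 was needed.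

## Two components of size $n/2$ at $n=2m_j$

Fix $j\ge1$ and write $m=m_j$, $r=r_j$, $N=N_j$, $M=M_{j-1}$, $\mathcal S=\mathcal S_j$ and $n=2m$.

**Step 1: three kinds of graphs.** We sort $\tilde{\mathcal A}_n$ by the number of pieces from $\mathcal S$. By (6), the graphs in $\mathcal S_i$ with $i>j$ have at least $m_{j+1}>2m=n$ vertices, so all pieces of graphs in $\mathcal A_n$ are in $\mathcal P_j$. A piece that is not of a type in $\mathcal S$ is in $\mathcal P_{j-1}$. A piece of a type in $\mathcal S$ has $m=n/2$ vertices, so there are at most two such pieces; if there are two, there are no others, and $F$ has at most one edge. Hence every isomorphism class in $\tilde{\mathcal A}_n$ is in at least one of the following sets.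

* $D$: the disjoint unions $B_1\cup B_2$ with $B_1,B_2\in\mathcal S$ (possibly equal).
* $Y$: the graphs obtained from some $B_1\cup B_2$ with $B_1,B_2\in\mathcal S$ by adding one edge $uv$ with $u\in B_1$, $v\in B_2$.
* $X$: the graphs having a valid $F$ with at most one piece of a type in $\mathcal S$.

**Step 2: the sizes of $D$ and $Y$.** We show that joining costs only a factor $r^2$. The members of $\mathcal S$ are connected and pairwise non-isomorphic, so different multisets $\{B_1,B_2\}$ give non-isomorphic unions. Hence
$$|D|=\frac{N(N+1)}2\ge\frac{N^2}2,$$
and all of $D$ is in $\tilde{\mathcal A}_n$ (take $F=\emptyset$). Up to isomorphism, a graph in $Y$ depends only on $\{B_1,B_2\}$, the orbit of $u$ in $B_1$ and the orbit of $v$ in $B_2$: if automorphisms of $B_1$ and $B_2$ move $(u,v)$ to $(u',v')$, they combine to an isomorphism of the joined graphs. Each $B_i$ has at most $r$ orbits, so $|Y|\le r^2|D|$.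

**Step 3: $X$ is small.** We use (3) and the growth bound on $\mathcal P_{j-1}$.

Graphs having a valid $F$ with no piece of a type in $\mathcal S$: all pieces are in $\mathcal P_{j-1}$, so for sizes $s_1,\dots,s_k$ there are at most $\prod_iM^{s_i}=M^n$ choices of types. There are at most $16^nM^n$ such graphs.

Graphs having a valid $F$ with exactly one piece of a type in $\mathcal S$: choose which piece it is (at most $n$ ways), its type ($N$ ways) and the types of the others, whose sizes add up to $n-m$ (at most $M^{n-m}$ ways). Since $n\le2^n$ and $n-m=m$, there are at most
$$16^n\cdot n\cdot N\cdot M^{n-m}\ \le\ 32^nNM^m$$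
such graphs. As $N\ge1$ and $M\ge1$, each of the two bounds is at most $N\,32^{2m}M^{2m}$, and so
$$|X|\ \le\ 2N\,32^{2m}M^{2m}=2N\bigl(2^{10}M^2\bigr)^m=2N\,2^{-m}\bigl(2^{11}M^2\bigr)^m\ \le\ 2N^2\,2^{-m},$$
the last inequality by (5). Therefore $|X|/|D|\le4\cdot2^{-m}\le1$, since $m\ge6$.

**Step 4: the expected fragment size.** Adding up, $|\tilde{\mathcal A}_n|\le|D|+|Y|+|X|\le(r^2+2)|D|$. Each graph in $D$ has exactly two components, each with $n/2$ vertices, and so fragment size $n/2$. Therefore
$$\mathbb P\bigl(\tilde R_n\text{ has exactly two components, each with }n/2\text{ vertices}\bigr)\ \ge\ \frac1{r_j^2+2},$$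
and by (7)
$$\mathbb E[\mathrm{frag}(\tilde R_n)]\ \ge\ \frac n{2(r_j^2+2)}\ \ge\ \frac n{\omega(n)} .$$
This holds for $n=2m_j$ for every $j\ge1$. By (6) these are infinitely many values of $n$, and Theorem 3 is proved. $\blacksquare$

## Starting from forests: the conjecture fails

Let $\mathcal B$ be the class of forests. It is bridge-addable, decomposable and closed under deleting bridges. To apply Theorem 3 we need an exponential bound on the number of unlabelled forests. Given a forest on $n$ vertices, root each of its trees, join the roots to a new vertex, and order the children of every vertex arbitrarily. The result is a plane tree on $n+1$ vertices, and deleting its root gives back the forest up to isomorphism. There are $\frac1{n+1}\binom{2n}n$ plane trees on $n+1$ vertices (the Catalan number), so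
$$|\tilde{\mathcal B}_n|\le\frac1{n+1}\binom{2n}n\le4^n,$$
and $\Lambda=4$ is allowed. In this case (4) asks at the first stage for $(r_1-1)/4\ge11+4$, that is, $r_1\ge61$.

**Corollary 7.** The conjecture is false. There is a bridge-addable, decomposable class $\mathcal A$, closed under deleting bridges and containing all forests (so that $\tilde{\mathcal A}_n\ne\emptyset$ for all $n\ge1$), with $\limsup_{n}\mathbb E[\mathrm{frag}(\tilde R_n)]=\infty$.

**Proof.** Apply Theorem 3 to the class of forests with $\omega(n)=\sqrt n$. Then $\mathbb E[\mathrm{frag}(\tilde R_n)]\ge\sqrt n$ for infinitely many $n$, and no constant $c$ works. $\square$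

Theorem 3 excludes weaker bounds as well. Let $\omega\to\infty$ be fixed. Applied with $\omega/2$ in place of $\omega$, the theorem gives a class with $\mathbb E[\mathrm{frag}(\tilde R_n)]\ge2n/\omega(n)>n/\omega(n)$ for infinitely many $n$. So no bound $\mathbb E[\mathrm{frag}(\tilde R_n)]\le n/\omega(n)$ for all large $n$ can hold for all bridge-addable decomposable classes. This remains so if one requires closure under deleting bridges and containment of any prescribed such class $\mathcal B$ of at most exponential unlabelled growth. The argument does not determine whether $\limsup_n\mathbb E[\mathrm{frag}(\tilde R_n)]/n>0$ is possible for a single class: by (4), $r_j\to\infty$ because $M_{j-1}\to\infty$, so the lower bound $1/(2(r_j^2+2))$ for $\mathbb E[\mathrm{frag}(\tilde R_n)]/n$ at $n=2m_j$ tends to $0$.
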